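\title{Graphs whose induced subgraphs have few sizes}

\begin{abstract}
For a graph $G$, let $S(G)$ be the set of numbers of edges of its induced subgraphs, and let $f(m)$ be the minimum of $|S(G)|$ over all graphs $G$ with exactly $m$ edges. We prove that $f(m)=o(m)$, and more precisely that $f(m)\le 4m/(\log_2\log_2(2m)-\frac43)$ for all $m\ge16$. For every $\kappa<1/\log 2$ we obtain $f(m)\le m(\log m)^{-\kappa}$ for almost all $m$. In the other direction $f(m)>\sqrt{2m}$ for $m\ge1$, and for $m=\binom n2$ the complete graph $K_n$ is the only extremal graph up to isolated vertices. The upper bounds come from a recursive construction: a clique with a smaller extremal graph added or removed.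
\end{abstract}

\section{Introduction}

All graphs are finite and simple, and the \emph{size} $e(G)$ of a graph $G$ is its number of edges. For $U\subseteq V(G)$, the induced subgraph $G[U]$ has vertex set $U$ and contains all edges of $G$ with both endpoints in $U$; the set $U$ may be empty. Let
\[
S(G)=\{\,e(G[U]) : U\subseteq V(G)\,\},\qquad f(m)=\min\{\,|S(G)| : e(G)=m\,\}.
\]
Thus $f(m)$ measures how few different sizes the induced subgraphs of a graph can have when the size of the whole graph is prescribed exactly. The following question comes from \cite{Narayanan}: \emph{is $f(m)=o(m)$ as $m\to\infty$?}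

Isolated vertices do not affect $S(G)$, and $S(G)\subseteq\{0,1,\dots,e(G)\}$, so $f(0)=1$ and
\begin{equation}\label{eq:trivial}
f(m)\le m+1 .
\end{equation}
A matching with $m$ edges has all $m+1$ sizes. At the other extreme are the cliques. With $T_k=\binom k2$, so that $T_0=T_1=0$ and $T_{k+1}=T_k+k$, we have $S(K_n)=\{T_1,\dots,T_n\}$, and hence $f(T_n)\le n$. Along the triangular numbers $f(m)$ is therefore of order at most $\sqrt m$. This does not control the other values of $m$, because $f$ is not monotone: $f(5)=5$ and $f(6)=4$ (Example~\ref{ex:small}).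

To reach a general $m$ one corrects a clique. The disjoint union of $K_a$ and a matching with $r$ edges has $m=T_a+r$ edges and the sizes $T_k+s$ with $1\le k\le a$ and $0\le s\le r$, at most $a(r+1)$ in number. This is $o(m)$ when $r=o(a)$. But $T_a$ and $T_{a+1}$ are $a$ apart, so an integer $m$ halfway between them is at distance about $a/2$ from both, and then $a(r+1)\approx a^2/2\approx m$. Replacing the matching by an optimal graph with $r$ edges improves the count to $af(r)$. This suggests that $f(m)/m$ is small for typical $m$, since somewhere in the recursion $r$ should be small compared to $a$. It suggests nothing for an $m$ that is halfway between two triangular numbers, whose remainder $r$ is again halfway between two triangular numbers, and so on. The answer is nevertheless yes.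

\begin{theorem}\label{thm:main}
$f(m)=o(m)$ as $m\to\infty$.
\end{theorem}

\begin{theorem}\label{thm:quant}
For all $m\ge16$,
\[
f(m)\le\frac{4m}{\log_2\log_2(2m)-\frac43}.
\]
\end{theorem}

For typical $m$ the saving is a power of $\log m$. Here $\log$ is the natural logarithm, and $X\ll_\varepsilon Y$ means that $X\le CY$ for a constant $C$ depending only on $\varepsilon$.

\begin{theorem}\label{thm:typical}
\begin{enumerate}
\item[(a)] For every $\varepsilon>0$ and all $M\ge2$,
\[
\frac1M\sum_{0\le m\le M}f(m)\ll_\varepsilon M(\log M)^{-1+\varepsilon}.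
\]
\item[(b)] For every $\kappa<1/\log2=1.4426\ldots$ there is $\delta>0$ such that $f(m)\le m(\log m)^{-\kappa}$ for all but $O(M(\log M)^{-\delta})$ of the integers $m$ with $2\le m\le M$.
\end{enumerate}
\end{theorem}

We do not claim that Theorem~\ref{thm:quant} or Theorem~\ref{thm:typical} is optimal. From below, no graph does better than a clique.

\begin{theorem}\label{thm:lower}
Let $n\ge2$ and $T_{n-1}<m\le T_n$. Then $f(m)\ge n$; in particular $f(m)>\sqrt{2m}$. For $m=T_n$ we have $f(m)=n$, and the only graphs $G$ with $e(G)=T_n$ and $|S(G)|=n$ are $K_n$ together with isolated vertices. Hence $\liminf_{m\to\infty}f(m)/\sqrt m=\sqrt2$.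
\end{theorem}

All upper bounds rest on two recursive inequalities, proved in Section~\ref{sec:recursion}. The first is the product bound $f(m)\le af(r)$, which gives Theorem~\ref{thm:typical} (Section~\ref{sec:typical}). The second takes into account that the sums $T_k+s$ with small $k$ must collide, and this gain, which survives even when $r\approx a/2$, gives Theorems~\ref{thm:main} and~\ref{thm:quant} (Section~\ref{sec:every}). Section~\ref{sec:lower} proves Theorem~\ref{thm:lower} and is independent of the rest. The proofs use nothing beyond the definitions.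

\section{A clique plus or minus a smaller graph}\label{sec:recursion}

We approach $m$ from the nearer of the two neighboring triangular numbers.

\begin{lemma}\label{lem:rep}
Every integer $m\ge1$ can be written as $m=T_a+r$ or $m=T_a-r$ with integers $a\ge2$ and $0\le r\le a/2$ such that
\begin{equation}\label{eq:a}
\sqrt{2m}\le a\le\sqrt{2m}+1 .
\end{equation}
\end{lemma}

\begin{proof}
Let $n\ge2$ be such that $T_n\le m<T_{n+1}=T_n+n$. If $m-T_n\le n/2$, put $a=n$ and $r=m-T_n$. Then $0\le r\le a/2$ and
\[
\tfrac12(a-1)^2\le T_a\le m\le T_a+\tfrac a2=\tfrac12a^2 .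
\]
Otherwise put $a=n+1$ and $r=T_{n+1}-m$. Then $0<r<n/2=(a-1)/2$ and
\[
\tfrac12(a-1)^2=T_a-\tfrac{a-1}2<m<T_a\le\tfrac12a^2 .
\]
In both cases $(a-1)^2\le 2m\le a^2$, which is \eqref{eq:a}.
\end{proof}

From now on we fix one such representation for each $m\ge1$. The next example shows why the product bound can fail to help and where the additional gain comes from.

\begin{example}\label{ex:32}
Let $m=32=T_8+4$, so that $a=8$ and $r=4=a/2$. The cycle $C_4$ has four edges and $S(C_4)=\{0,1,2,4\}$. Let $G$ be the disjoint union $K_8\sqcup C_4$. A vertex set meeting the clique in $k$ vertices spans $T_k+s$ edges with $s\in\{0,1,2,4\}$, so $S(G)$ is the union of eight translates of a set with four elements, by $T_1,\dots,T_8=0,1,3,6,10,15,21,28$ (Figure~\ref{fig:32}). The product bound is $8\cdot4=32$, hardly better than the trivial bound $33$. However, the $16$ sums with $k\le4$ all lie in $[0,T_4+4]=[0,10]$, which contains only $11$ integers. Counting these by the length of the interval and the other four translates in full gives $|S(G)|\le11+16=27$. (The missing sizes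 are $9,13,18,20,24,26,27,31$, so in fact $|S(G)|=25$.)
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=0.33cm,y=0.42cm]
\draw[dashed] (-0.5,0.5) rectangle (10.5,4.5);
\foreach \y/\x in {1/0,2/1,3/3,4/6,5/10,6/15,7/21,8/28} {
  \node[left] at (-0.8,\y) {\footnotesize $k=\y$};
  \foreach \z in {0,1,2,4} {\fill ({\x+\z},\y) circle (1.7pt);}
}
\draw (-0.5,0) -- (32.5,0);
\foreach \x in {0,...,32} {\draw (\x,0) -- (\x,-0.2);}
\foreach \x in {0,5,...,30} {\node[below] at (\x,-0.2) {\footnotesize $\x$};}
\end{tikzpicture}
\caption{The sizes of the induced subgraphs of $K_8\sqcup C_4$. Row $k$ shows the numbers $\binom k2+s$, $s\in\{0,1,2,4\}$, obtained with $k$ vertices in the clique. The $16$ dots in the dashed box lie above only $11$ integers.}\label{fig:32}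
\end{figure}

In general, suppose that the smaller graph has $r$ edges and $F$ sizes. Counting the translates with $k\le K$ by the length of the interval that contains them gives the bound $T_K+r+1+(a-K)F$. Passing from $K$ to $K+1$ changes this by $K-F$, so the best cut is at $K=F$: a translate with $k\le F$ brings $F$ sums but lengthens the interval by only $k-1$.

\begin{lemma}\label{lem:rec}
Let $a\ge2$ and $0\le r\le a/2$ be integers, let $m=T_a+r$ or $m=T_a-r$, and put $F=f(r)$. Then $1\le F\le a$, and
\begin{align}
f(m)&\le aF,\label{eq:product}\\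
f(m)&\le aF-\tfrac12F^2+a.\label{eq:refined}
\end{align}
\end{lemma}

\begin{proof}
By \eqref{eq:trivial} and $a\ge2$ we have $F\le r+1\le\frac a2+1\le a$. Let $H$ be a graph with $r$ edges, no isolated vertices and $|S(H)|=F$; for $r=0$ it has no vertices and $S(H)=\{0\}$.

\emph{The case $m=T_a+r$.} Let $G=K_a\sqcup H$, so $e(G)=m$. Since no edge joins the two parts and $T_0=T_1$,
\[
S(G)=\{\,T_k+s : 1\le k\le a,\ s\in S(H)\,\},
\]
and \eqref{eq:product} follows. The sums with $k\le F$ are integers in $[0,T_F+r]$, and there are at most $(a-F)F$ sums with $F<k\le a$. Therefore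
\[
|S(G)|\le\tfrac12F(F-1)+r+1+(a-F)F\le aF-\tfrac12F^2+\tfrac a2+1\le aF-\tfrac12F^2+a .
\]

\emph{The case $m=T_a-r$.} As $H$ has no isolated vertices, it has at most $2r\le a$ vertices, so we may assume $V(H)\subseteq V(K_a)$. Let $G$ be obtained from $K_a$ by deleting the edges of $H$; then $e(G)=m$. A set $U$ of $k$ vertices spans $T_k-s$ edges of $G$, where $s=e(H[U\cap V(H)])\in S(H)$, and the empty set gives $0=T_1-0$. Hence
\[
S(G)\subseteq\{\,T_k-s : 1\le k\le a,\ s\in S(H)\,\},
\]
which proves \eqref{eq:product}. The sets $U$ with $|U|\le F$ have sizes in $[0,T_F]$, and those with $F<|U|\le a$ give at most $(a-F)F$ sizes. Therefore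
\[
|S(G)|\le\tfrac12F(F-1)+1+(a-F)F\le aF-\tfrac12F^2+1\le aF-\tfrac12F^2+a.\qedhere
\]
\end{proof}

\section{A bound for every $m$}\label{sec:every}

Consider the unfavorable case $r\approx a/2$ and write $F=ta/2$, so that $t\approx f(r)/r$. Since $a^2/2\approx m$, the product bound reads $f(m)/m\lesssim t$: the ratio does not grow from $r$ to $m$, but it does not shrink either. In \eqref{eq:refined} we subtract $\frac12F^2=t^2a^2/8\approx t^2m/4$, so the ratio $t$ is replaced by
\[
h(t)=t-\tfrac14t^2 ,
\]
whose only fixed point is $0$. The function $h$ is increasing on $[0,2]$, with $0\le h\le1$ there.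

Two points need care. The remainder $r$ may be much smaller than $a/2$, and then $f(r)/r$ is not under control although $f(r)/a$ is; and $f$ is not monotone. Both are handled by passing to the running maximum. For real $N\ge1$ let
\[
g(N)=\max\{\,f(r):r\in\mathbb Z,\ 0\le r\le N\,\},\qquad\gamma(N)=\frac{g(N)}N .
\]
By \eqref{eq:trivial}, $g(N)\le N+1$ and $0<\gamma(N)\le2$; also $f(m)\le\gamma(m)\,m$ for $m\ge1$.

\begin{proposition}\label{prop:gamma}
Let $M\ge2$ be real and $A=\lfloor\sqrt{2M}+1\rfloor$. Then $A/2>\sqrt{M/2}\ge1$ and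
\[
\gamma(M)\le h\bigl(\gamma(A/2)\bigr)+\frac4{\sqrt M}.
\]
\end{proposition}

\begin{proof}
The first claim holds because $A>\sqrt{2M}$. Put $F^*=g(A/2)$ and $t=\gamma(A/2)$, so that $F^*=tA/2\le A$. Let $1\le m\le M$, with $a$ and $r$ as in Lemma~\ref{lem:rep} and $F=f(r)$. By \eqref{eq:a} the integer $a$ is at most $A$, so $r\le A/2$ and $F\le F^*$. Since $x\mapsto Ax-\frac12x^2$ is increasing on $[0,A]$, inequality \eqref{eq:refined} gives
\[
f(m)\le AF-\tfrac12F^2+A\le AF^*-\tfrac12(F^*)^2+A=\tfrac12A^2h(t)+A .
\]
The right side is at least $A\ge1=f(0)$, so it bounds $g(M)$. Now $A\le\sqrt{2M}+1$, $\frac12A^2\le M+\sqrt{2M}+\frac12$ and $0\le h(t)\le1$, so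
\[
g(M)\le h(t)M+2\sqrt{2M}+\tfrac32\le h(t)M+\Bigl(2\sqrt2+\tfrac3{2\sqrt2}\Bigr)\sqrt M\le h(t)M+4\sqrt M ,
\]
where we used $\sqrt M\ge\sqrt2$ and $2\sqrt2+\frac3{2\sqrt2}<3.9$. Divide by $M$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $L=\limsup_{M\to\infty}\gamma(M)\in[0,2]$. Choose $M_i\to\infty$ with $\gamma(M_i)\to L$, and let $A_i=\lfloor\sqrt{2M_i}+1\rfloor$. Passing to a subsequence, we may assume that $\gamma(A_i/2)$ converges to some $L'\in[0,2]$, and $L'\le L$ because $A_i/2\to\infty$. Proposition~\ref{prop:gamma} gives $L\le h(L')\le h(L)=L-\frac14L^2$, so $L=0$. Hence $f(m)/m\le\gamma(m)\to0$.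
\end{proof}

\begin{remark}
The bound $r\le a/2$, which requires both signs in Lemma~\ref{lem:rep}, is used to fit $H$ into $K_a$ and to ensure $F\le a$, but its main role is to fix the slope $h'(0)=1$. With disjoint unions alone, $r$ could be as large as $a-1$. Then $F\approx ta$ gives $aF-\frac12F^2\approx(2t-t^2)m$, and since $2t-t^2\ge t$ on $[0,1]$, the argument above would yield nothing.
\end{remark}

The rate in Theorem~\ref{thm:quant} can be read off from Proposition~\ref{prop:gamma}. For $0<t\le2$,
\[
\frac1{h(t)}=\frac1{t(1-t/4)}\ge\frac1t\Bigl(1+\frac t4\Bigr)=\frac1t+\frac14 ,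
\]
so $j$ applications of $h$ bring the ratio below about $4/j$. Each application passes from $M$ to about $\sqrt{M/2}$ and so halves $\log M$, which leaves room for about $\log_2\log M$ applications. We follow this with thresholds $X_j$ satisfying $\sqrt{X_{j+1}/2}=X_j$, starting high enough that the error terms $4/\sqrt M$ are absorbed.

\begin{proof}[Proof of Theorem~\ref{thm:quant}]
Let $X_j=\frac12\cdot32^{2^j}$ for $j\ge0$, so that $X_0=16$ and $X_{j+1}=2X_j^2$. We show by induction on $j$ that
\begin{equation}\label{eq:claim}
\gamma(M)\le\frac4{j+2}\qquad\text{for all real }M\ge X_j .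
\end{equation}
For $j=0$ this is the bound $\gamma\le2$. Suppose that \eqref{eq:claim} holds for $j$, put $s=j+2$, and let $M\ge X_{j+1}$. With $A$ as in Proposition~\ref{prop:gamma} we have $A/2>\sqrt{M/2}\ge X_j$, so $\gamma(A/2)\le4/s\le2$. Moreover
\[
h\Bigl(\frac4s\Bigr)=\frac{4(s-1)}{s^2}=\frac{4(s^2-1)}{s^2(s+1)}=\frac4{s+1}-\frac4{s^2(s+1)},
\qquad\sqrt{X_{j+1}}=\frac{32^{2^j}}{\sqrt2}.
\]
Since $h$ is increasing on $[0,2]$, the proposition gives
\[
\gamma(M)\le\frac4{s+1}-\frac4{s^2(s+1)}+\frac{4\sqrt2}{32^{2^j}} ,
\]
and it remains to see that $32^{2^j}\ge\sqrt2\,s^2(s+1)$. For $j=0$ this reads $32\ge12\sqrt2$. When $j$ increases by one, the left side is squared and so is multiplied by at least $32$, while the right side is multiplied by $(1+\frac1s)(1+\frac2s)\le3$. This proves \eqref{eq:claim}.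

Given $m\ge16$, let $j=\lfloor\log_2(\frac15\log_2(2m))\rfloor$. Then $j\ge0$ because $2m\ge2^5$, and $5\cdot2^j\le\log_2(2m)$ says that $X_j\le m$. From $5^3<2^7$ we get $\log_25<\frac73$, hence
\[
j+2>\log_2\log_2(2m)-\log_25+1>\log_2\log_2(2m)-\tfrac43 ,
\]
and the last quantity is at least $\log_25-\frac43>0$. Now $f(m)\le\gamma(m)\,m\le4m/(j+2)$ gives the theorem.
\end{proof}

The bound of Theorem~\ref{thm:quant} falls below $m$ only when $\log_2(2m)>2^{16/3}>40$, so it has content only for $m>2^{39}$.

\section{Averages and almost all $m$}\label{sec:typical}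

For typical $m$ the product bound \eqref{eq:product} alone does better. The following heuristic, which is not used in the proof, explains the exponents in Theorem~\ref{thm:typical}. Put $u=2r/a\in[0,1]$. As $m\approx a^2/2$, the product bound says $f(m)/m\lesssim u\cdot f(r)/r$. For fixed $a$ the values of $u$ are equally spaced in $[0,1]$, so we model $f(m)/m$ by a product of $J\approx\log_2\log m$ independent uniform random variables, one for each level of the recursion. Since $\int_0^1u\,du=\frac12$, the mean of the product is $2^{-J}\approx(\log m)^{-1}$. Since $\int_0^1\log u\,du=-1$, its typical value is near $e^{-J}\approx(\log m)^{-1/\log2}$. Both are captured by the moments: $\int_0^1u^\lambda\,du=1/(1+\lambda)$, so the $\lambda$-th moment of the product is $(1+\lambda)^{-J}\approx(\log m)^{-\log_2(1+\lambda)}$. For $\lambda=1$ this is the mean, and as $\lambda\to0^+$ the exponent per unit of $\lambda$ tends to the typical one: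
\begin{equation}\label{eq:limit}
\lim_{\lambda\to0^+}\frac{\log_2(1+\lambda)}\lambda=\frac1{\log2}.
\end{equation}
We therefore estimate, for $0<\lambda\le1$ and real $y\ge0$, the sum
\[
\Phi(y)=\sum_{1\le m\le y}f(m)^\lambda .
\]

\begin{proposition}\label{prop:moment}
Let $0<\lambda\le1$ and $0<\theta<\log_2(1+\lambda)$. There is $C=C(\lambda,\theta)$ such that
\begin{equation}\label{eq:moment}
\Phi(y)\le C\,y^{1+\lambda}(\log y)^{-\theta}\qquad\text{for all real }y\ge2 .
\end{equation}
\end{proposition}

\begin{proof}
\emph{The recursion.} Let $y\ge2$ and $A=\sqrt{2y}+1$. Every $m$ with $1\le m\le y$ has $2\le a\le A$ by \eqref{eq:a}, and a pair $(a,r)$ with $0\le r\le a/2$ belongs to at most two integers $m$, namely $T_a\pm r$. By \eqref{eq:product} and $f(0)=1$,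
\begin{equation}\label{eq:Phi}
\Phi(y)\le\sum_{2\le a\le A}2a^\lambda\bigl(1+\Phi(a/2)\bigr).
\end{equation}
Inserting \eqref{eq:moment} on the right will gain a factor $1/(1+\lambda)$ from the summation over $a$ and lose a factor about $2^\theta$, because $\log(a/2)$ is only about $\frac12\log y$. The hypothesis $2^\theta<1+\lambda$ makes the gain win. For small $a$ the loss is larger, so these terms are bounded trivially.

\emph{Constants.} As $2^\theta<1+\lambda$, we can fix $\eta\in(0,\frac14]$ with
\[
q=\frac{(\frac12-\eta)^{-\theta}}{1+\lambda}<1 .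
\]
Choose $y_0\ge4$, depending only on $\lambda,\theta,\eta$, such that all $y\ge y_0$ satisfy $\sqrt{2y}+1\le y$, $y^{1/2-\eta}\ge2$,
\[
q\bigl(1+\sqrt{2/y}\bigr)^4\le\frac{1+q}2\qquad\text{and}\qquad50\,y^{-2\eta}(\log y)^\theta\le\frac{1-q}2 .
\]
Then choose $C\ge1$ so large that \eqref{eq:moment} holds on $[2,y_0]$; this is possible since there $\Phi(y)\le\Phi(y_0)$ and $y^{1+\lambda}(\log y)^{-\theta}$ has a positive minimum.

\emph{The inductive step.} Let $y\ge y_0$ and assume that \eqref{eq:moment} holds on $[2,y/2]$. Put $B=2y^{1/2-\eta}$ and split the right side of \eqref{eq:Phi} into three parts.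

First, consider the terms $2a^\lambda\Phi(a/2)$ with $B<a\le A$. Here $2\le y^{1/2-\eta}<a/2\le A/2\le y/2$, so the assumption applies to $a/2$, and $\log(a/2)\ge(\frac12-\eta)\log y$. Using $\sum_{a\le A}a^{1+2\lambda}\le\int_0^{A+1}x^{1+2\lambda}\,dx$ and $A+1=\sqrt{2y}\,(1+\sqrt{2/y})$, we have
\[
\sum_{a\le A}2a^\lambda\Bigl(\frac a2\Bigr)^{1+\lambda}\le2^{-\lambda}\,\frac{(A+1)^{2+2\lambda}}{2+2\lambda}=\frac{y^{1+\lambda}}{1+\lambda}\bigl(1+\sqrt{2/y}\bigr)^{2+2\lambda}.
\]
So these terms add up to at most
\[
C\bigl((\tfrac12-\eta)\log y\bigr)^{-\theta}\frac{y^{1+\lambda}}{1+\lambda}\bigl(1+\sqrt{2/y}\bigr)^4\le\frac{1+q}2\,C\,y^{1+\lambda}(\log y)^{-\theta}.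
\]

Second, consider the terms $2a^\lambda\Phi(a/2)$ with $a\le B$. For $1\le m\le a/2$ we have $f(m)\le m+1\le2m\le a$, so $\Phi(a/2)\le a^{1+\lambda}$. There are at most $B$ such terms, each at most $2B^{1+2\lambda}$, and their sum is at most $2B^{2+2\lambda}\le32\,y^{(1+\lambda)(1-2\eta)}$.

Third, the terms $2a^\lambda\cdot1$ add up to at most $2A^{1+\lambda}$. Since $A\le3\sqrt y$ and $\eta\le\frac14$, this is at most $18\,y^{(1+\lambda)/2}\le18\,y^{(1+\lambda)(1-2\eta)}$.

The second and third parts together are at most
\[
50\,y^{1+\lambda}y^{-2\eta}\le\frac{1-q}2\,y^{1+\lambda}(\log y)^{-\theta}\le\frac{1-q}2\,C\,y^{1+\lambda}(\log y)^{-\theta},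
\]
and adding the first part gives \eqref{eq:moment} for $y$. Thus validity on $[2,2^iy_0]$ implies validity on $[2,2^{i+1}y_0]$ for each $i\ge0$, and the proposition follows by induction on $i$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:typical}]
(a) Let $0<\varepsilon<1$. Proposition~\ref{prop:moment} with $\lambda=1$ and $\theta=1-\varepsilon<\log_22$ gives $\sum_{1\le m\le M}f(m)\ll_\varepsilon M^2(\log M)^{-1+\varepsilon}$. The term $f(0)=1$ is absorbed in the constant, because $M^2(\log M)^{-1+\varepsilon}$ is bounded below on $[2,\infty)$. For $\varepsilon\ge1$ we use $\sum_{0\le m\le M}f(m)\le(M+1)^2\le3M^2$ and $(\log M)^{\varepsilon-1}\ge(\log2)^{\varepsilon-1}$.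

(b) Call $m\ge2$ \emph{exceptional} if $f(m)>m(\log m)^{-\kappa}$. For $m\ge3$ we have $\log m>1$, so lowering $\kappa$ does not create exceptional integers $m\ge3$, and we may assume $\kappa>0$. By \eqref{eq:limit} there are $\lambda\in(0,1]$ and $\theta$ with $\kappa\lambda<\theta<\log_2(1+\lambda)$. Put $\delta=\theta-\kappa\lambda>0$.

We use Markov's inequality on dyadic ranges, on which $m$ is constant up to a factor $2$. Let $Y\ge4$. An exceptional $m\in(Y/2,Y]$ has $f(m)^\lambda\ge(Y/2)^\lambda(\log Y)^{-\kappa\lambda}$, so by Proposition~\ref{prop:moment} the number of such $m$ is at most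
\[
\Phi(Y)\,(Y/2)^{-\lambda}(\log Y)^{\kappa\lambda}\le2C\,Y(\log Y)^{-\delta}.
\]
Let $M\ge16$ and apply this to those $Y\in\{M,M/2,M/4,\dots\}$ with $Y\ge\sqrt M\ge4$. They satisfy $(\log Y)^{-\delta}\le2^\delta(\log M)^{-\delta}$ and their sum is at most $2M$, so the corresponding ranges contain at most $2^{2+\delta}C\,M(\log M)^{-\delta}$ exceptional integers. The integers in $[2,M]$ outside these ranges are smaller than $\sqrt M=O(M(\log M)^{-\delta})$. For $2\le M<16$ the statement holds after enlarging the constant.
\end{proof}

\section{The lower bound and the extremal graphs}\label{sec:lower}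

Deleting a vertex $v$ of positive degree produces a new size: $S(G-v)\subseteq S(G)$, and $e(G)$ exceeds every element of $S(G-v)$, so
\begin{equation}\label{eq:delete}
|S(G)|\ge|S(G-v)|+1\qquad\text{if }d(v)\ge1 .
\end{equation}
To find many sizes we want a long sequence of such deletions. If some vertex has small positive degree, deleting it costs few edges and induction takes over. If there is no such vertex, then many deletions are needed to destroy all edges, as the next lemma shows.

\begin{lemma}\label{lem:degree}
Let $d\ge1$. If $G$ has an edge and every non-isolated vertex of $G$ has degree at least $d$, then $|S(G)|\ge d+1$.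
\end{lemma}

\begin{proof}
Let $D$ be a set of fewer than $d$ vertices. A non-isolated vertex has at least $d$ neighbors, all of them non-isolated, so some non-isolated vertex $u$ lies outside $D$. Of the at least $d$ neighbors of $u$, one lies outside $D$. Hence $G-D$ has an edge. We can therefore delete $d$ vertices one after another, each an endpoint of an edge that is present at that moment. The resulting $d+1$ induced subgraphs, starting with $G$, have strictly decreasing sizes.
\end{proof}

\begin{lemma}\label{lem:lower}
Let $n\ge1$. If $e(G)>T_{n-1}$, then $|S(G)|\ge n$.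
\end{lemma}

\begin{proof}
We use induction on $n$. For $n=1$ the claim holds since $0\in S(G)$. Let $n\ge2$; then $G$ has an edge. If a vertex $v$ has $1\le d(v)\le n-2$, then $e(G-v)>T_{n-1}-(n-2)=T_{n-2}$, so $|S(G-v)|\ge n-1$ by induction and $|S(G)|\ge n$ by \eqref{eq:delete}. Otherwise every non-isolated vertex has degree at least $n-1$, and Lemma~\ref{lem:degree} gives $|S(G)|\ge n$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
Let $T_{n-1}<m\le T_n$ with $n\ge2$. Lemma~\ref{lem:lower} gives $f(m)\ge n$, and $2m\le n(n-1)<n^2$ gives $n>\sqrt{2m}$. Since $|S(K_n)|=n$, we have $f(T_n)=n$. Every $m\ge1$ lies in one of the ranges $(T_{n-1},T_n]$, so $f(m)/\sqrt m>\sqrt2$ for all $m\ge1$, while $f(T_n)/\sqrt{T_n}=\sqrt{2n/(n-1)}\to\sqrt2$. This gives the lower limit.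

It remains to show that $e(G)=T_n$ and $|S(G)|=n$ force $G$ to be $K_n$ together with isolated vertices. We use induction on $n\ge2$. For $n=2$ the graph has a single edge. Let $n\ge3$, and let $v$ be a vertex whose degree $d$ is the smallest positive degree in $G$.

If $d\le n-2$, then $e(G-v)\ge T_n-(n-2)=T_{n-1}+1$, so $|S(G-v)|\ge n$ by Lemma~\ref{lem:lower} and $|S(G)|\ge n+1$ by \eqref{eq:delete}. If $d\ge n$, then $|S(G)|\ge n+1$ by Lemma~\ref{lem:degree}. Both contradict $|S(G)|=n$, so $d=n-1$ and $e(G-v)=T_{n-1}$.

By \eqref{eq:delete}, $|S(G-v)|\le n-1$, and $f(T_{n-1})=n-1$ gives equality. By induction $G-v$ is $K_{n-1}$ together with isolated vertices. A vertex of this clique has degree $n-2\ge1$ in $G-v$, so it is non-isolated in $G$ and has degree at least $d=n-1$ there; hence it is adjacent to $v$. These $n-1$ vertices are all the neighbors of $v$, so $G$ is $K_n$ together with isolated vertices.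
\end{proof}

The first values of $f$ show what happens away from the triangular numbers.

\begin{example}\label{ex:small}
We have $f(0),\dots,f(6)=1,2,3,3,4,5,4$. The values at $m=1,3,6$ are given by Theorem~\ref{thm:lower}. For $m=2$ the theorem gives $f(2)\ge3$, and both the path with two edges and the matching with two edges have $S=\{0,1,2\}$; so uniqueness needs the hypothesis $m=T_n$. For $m=4$ the theorem gives $f(4)\ge4$, and $C_4$ attains it; so the bound $f(m)\ge n$ can be sharp with $m<T_n$. The graph that Lemmas~\ref{lem:rep} and~\ref{lem:rec} assign to $m=4$ is $K_3\sqcup K_2$, with all five sizes, so the construction need not be optimal.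

For $m=5$ the bound $f(5)\ge4$ is not sharp. The graph $K_4$ minus an edge has $S=\{0,1,2,3,5\}$, so $f(5)\le5$. Let $e(G)=5$ and let $v$ have the smallest positive degree $d$. If $d\ge3$, then $G$ has at least four vertices of degree at least $3$ and so at least six edges; hence $d\le2$. If $d=1$, then $|S(G)|\ge f(4)+1=5$ by \eqref{eq:delete}. If $d=2$, then $G-v$ has three edges. Either $|S(G-v)|\ge4$ and $|S(G)|\ge5$, or $G-v$ is a triangle with isolated vertices by Theorem~\ref{thm:lower}. In the latter case both neighbors of $v$ lie in the triangle, since $G$ has no vertex of degree $1$, and $G$ is $K_4$ minus an edge together with isolated vertices. Thus $f(5)=5$.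
\end{example}

\begin{thebibliography}{1}

\bibitem{Narayanan}
Bhargav Narayanan, \emph{Exactly $m$-coloured complete infinite subgraphs}, arXiv:1303.2103 (2013).

\end{thebibliography}
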